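# Log-concave densities for the labelled points of the sine process

## 1. Poisson points, where everything is explicit

Let $X$ be a random locally finite set of points on the line with, almost surely, infinitely many points on each side of $0$. We label the points increasingly,
$$\cdots<Z_{-2}<Z_{-1}<0\le Z_0<Z_1<\cdots ,\tag{1}$$
so $Z_0$ is the first point in $[0,\infty)$ and $Z_{-1}$ is the last point in $(-\infty,0)$. Choose finitely many labels $i_1<\dots<i_k$ and look at the random vector $(Z_{i_1},\dots,Z_{i_k})$. Does it have a log-concave density?

**Definition.** A function $f:\mathbb R^k\to[0,\infty)$ is *log-concave* if $f=e^{-H}$ with $H:\mathbb R^k\to(-\infty,+\infty]$ convex. Equivalently, for all $\lambda\in(0,1)$ and all $x,y$ with $f(x),f(y)>0$,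
$$f(\lambda x+(1-\lambda)y)\ \ge\ f(x)^{\lambda}f(y)^{1-\lambda}.\tag{2}$$
A function on a convex set $W$ is log-concave if its extension by $0$ is. A density is only defined up to null sets, so "log-concave density" means "density with a log-concave version".

Products of log-concave functions, compositions of log-concave functions with affine maps, and indicators of convex sets are log-concave. Sums are not in general: $1_{[0,1]}+1_{[2,3]}$ is a counterexample. The deep fact is that integrating out variables is allowed.

**Fact 1.1 (Prékopa's theorem, Prékopa 1973).** Let $F:\mathbb R^{m+n}\to[0,\infty)$ be log-concave. Then $F_1(x)=\int_{\mathbb R^n}F(x,y)\,dy\in[0,\infty]$ satisfies (2). So $F_1$ is log-concave if it is finite. Consequently a convolution of log-concave functions, being a marginal of $(x,y)\mapsto F(y)G(x-y)$, is log-concave when it is finite.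

For example, the indicator of the triangle $\{x,y>0,\ x+y<1\}$ has marginal $(1-x)1_{(0,1)}(x)$, which is log-concave. Finiteness will be handled by the next lemma.

**Lemma 1.2.** Let $W\subset\mathbb R^n$ be open and convex, and let $h:W\to[0,\infty]$ be measurable and satisfy (2) on $W$. If $h<\infty$ a.e. and $\{h>0\}$ has positive measure, then $h<\infty$ everywhere, so $h$ is log-concave. In particular every marginal of a log-concave probability density is a log-concave density.

*Proof.* Suppose $h(x_0)=\infty$. For each $y$ with $h(y)>0$, inequality (2) with $\lambda=\frac12$ gives $h(\frac{x_0+y}2)=\infty$. The set of these midpoints is a translate of $\frac12\{h>0\}$, so it has positive measure, contradicting $h<\infty$ a.e. For the last sentence, a marginal $F_1$ of a probability density satisfies (2) by Fact 1.1 and has integral $1$, so it is finite a.e. and positive on a set of positive measure. $\square$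

**Warm-up: the Poisson process of intensity 1.** Here $Z_0,\,Z_1-Z_0,\,Z_2-Z_1,\dots$ and $-Z_{-1},\,Z_{-1}-Z_{-2},\dots$ are all independent standard exponential variables. Let $a\ge1$, $b\ge0$. Multiplying the exponential densities, the exponents telescope, and $(Z_{-a},\dots,Z_b)$ has density
$$e^{-(z_b-z_{-a})}\ 1\{z_{-a}<\dots<z_{-1}<0\le z_0<\dots<z_b\}.$$
This is the exponential of a linear function on a convex set, so it is log-concave. Any $(Z_{i_1},\dots,Z_{i_k})$ is a sub-vector of such a block, so Lemma 1.2 shows that its density is log-concave. One can check small cases: $Z_i$ with $i\ge0$ has density $s^ie^{-s}/i!$ on $s>0$, and integrating out $z_1$ gives $(s_2-s_1)e^{-s_2}$ on $0\le s_1<s_2$ for $(Z_0,Z_2)$.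

The proof had two parts: an explicit log-concave density for a full block of consecutive labels, and Prékopa's theorem to forget the labels we do not want. What changes when the points repel each other, so that the gaps are no longer independent? The second part does not change. The first part is lost, because the density of a block is no longer a closed formula.

## 2. The sine process and an alternating series

The *correlation functions* $\rho_k$ of a point process $X$ without multiple points are the functions, if they exist, with
$$E\sum_{x_1,\dots,x_k\in X\ \text{distinct}}\phi(x_1,\dots,x_k)=\int\phi\,\rho_k\,dx\qquad(\phi\ge0).\tag{3}$$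
The process is *determinantal* with kernel $K$ if $\rho_k(x_1,\dots,x_k)=\det\big(K(x_i,x_j)\big)_{i,j\le k}$. The *sine process* has kernel
$$K(x,y)=\frac{\sin(\pi(y-x))}{\pi(y-x)},\qquad K(x,x)=1.$$
For instance $\rho_1=1$ (the intensity is $1$) and $\rho_2(x,y)=1-K(x,y)^2$, which vanishes to second order as $y\to x$: the points repel.

The following statement is a conjecture taken from Samuel G. G. Johnston and Joscha Prochno, "The macroscopic shape of Gelfand-Tsetlin patterns and free probability", arXiv:2410.10754 (2024). The answer is that it is true.

**Theorem 2.1.** For the sine process, for all $k\ge1$ and $i_1<\dots<i_k$ in $\mathbb Z$, the vector $(Z_{i_1},\dots,Z_{i_k})$ has a log-concave density on $\mathbb R^k$.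

We first check that the labels exist and that there is a density at all.

**The correlation functions are at most 1.** We have $K(x,y)=\int_{-1/2}^{1/2}e^{2\pi iu(y-x)}du$, so every matrix $(K(x_i,x_j))$ is positive semidefinite. Its diagonal is $1$. By Hadamard's inequality $0\le\rho_k\le1$.

**The labels exist.** Let $n_L$ be the number of points in an interval $I$ of length $L$. Then $En_L=L$ and
$$\operatorname{Var}n_L=\int_{I^2}\rho_2+L-L^2=L-\int_{I^2}K^2\le L .$$
By Chebyshev $P(n_L\le L/2)\le 4/L$. For each $M$, the probability that $[0,\infty)$ contains at most $M$ points is at most $4/L$ for every $L\ge2M$, so it is $0$. The same holds on the left.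

**There is a density.** For Borel $A\subset\{s_1<\dots<s_k\}$, the indicator of $\{(Z_{i_1},\dots,Z_{i_k})\in A\}$ is at most the number of $k$-tuples of points of the process in $A$. By (3), $P((Z_{i_1},\dots,Z_{i_k})\in A)\le\int_A\rho_k\,dx\le|A|$. So the law $\mu$ of the vector is absolutely continuous.

**The direct attempt, and where it stops.** The correlation functions are explicit, so it is natural to write the density with them. Take $(Z_0,Z_1)$ and $A\subset\{0<s_1<s_2<T\}$. The event $(Z_0,Z_1)\in A$ says that some pair of points $(x,y)\in A$ has no other point in $[0,y]$. If there are $n$ other points in $[0,y]$, then $1\{n=0\}=\sum_j(-1)^j\binom nj$. Taking expectations with (3) (absolutely convergent, since the $j$-th term is at most $|A|T^j/j!$) gives, for a.e. $0<s_1<s_2$,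
$$f(s_1,s_2)=\sum_{j\ge0}\frac{(-1)^j}{j!}\int_{[0,s_2]^j}\rho_{2+j}(s_1,s_2,u_1,\dots,u_j)\,du .\tag{4}$$
Prékopa's theorem cannot be applied to (4), for two reasons. The terms alternate in sign, and log-concavity does not pass even through positive sums. Moreover, the integrands are not log-concave, already for $j=0$: $\rho_2(0,t)=1-\big(\frac{\sin\pi t}{\pi t}\big)^2$ equals $1$ at $t=1$ and at $t=2$, so (2) would force $\rho_2(0,\frac32)\ge1$, but $\rho_2(0,\frac32)=1-\frac{4}{9\pi^2}$.

The trouble comes from describing finitely many points of an infinite system. If the whole system had only $N$ points, the density of *all* of them would be a product without signs. So we replace the line by a ring of $N$ points, and the task is to do it in such a way that the labelling (1) survives.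

## 3. A ring of $N$ points, unrolled

Let $\beta>0$, and let $\theta_1,\dots,\theta_N$ be random angles with density proportional to $\prod_{p<q}|e^{i\theta_p}-e^{i\theta_q}|^\beta$, the *circular $\beta$-ensemble*. For $\beta=2$ these are the eigenangles of a Haar unitary matrix (the CUE). Rescale the circle to length $N$ and unroll it:
$$X^N=\Big\{\frac{N\theta_j}{2\pi}+mN:\ 1\le j\le N,\ m\in\mathbb Z\Big\}.$$
This is an $N$-periodic set with $N$ points per period. Label it as in (1) by $Z^N_i$. Then $Z^N_{i+N}=Z^N_i+N$. Note that positive and negative labels are on the same footing, which they would not be if we sorted the angles in $[0,2\pi)$.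

**The case $N=2$, $\beta=2$ by hand.** Here $(Z^2_{-1},Z^2_0)$ has a density proportional to $\sin^2(\frac\pi2(z_0-z_{-1}))$ on $\{z_{-1}<0\le z_0<z_{-1}+2\}$. In terms of the gap $x=z_0-z_{-1}\in(0,2)$, the coordinate $z_{-1}$ ranges over $[-x,0)$, and $\int_0^2x\sin^2(\frac{\pi x}2)\,dx=1$ by the symmetry $x\mapsto2-x$, because $\int_0^2\sin^2(\frac{\pi x}2)dx=1$. So the constant is $1$. Integrating out $z_{-1}$, the density of $Z^2_0$ at $s\in[0,2)$ is
$$\int_s^2\sin^2\Big(\frac{\pi x}2\Big)dx=1-\frac s2+\frac{\sin\pi s}{2\pi}.$$
Its second derivative is $-\frac\pi2\sin\pi s$, so it is concave on $(0,1)$ and convex on $(1,2)$. It is log-concave by Prékopa's theorem, but not concave.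

**Lemma 3.1.** Fix $a\ge1$, $b\ge0$ with $a+b+1=N$. Then $(Z^N_{-a},\dots,Z^N_b)$ has density
$$F_N(z)=C_N\prod_{-a\le p<q\le b}\sin^\beta\Big(\frac{\pi(z_q-z_p)}N\Big)1_D(z),\tag{5}$$
$$D=\{z_{-a}<\dots<z_{-1}<0\le z_0<\dots<z_b<z_{-a}+N\},$$
and $F_N$ is log-concave.

*Proof.* **Step 1: the labelled block determines, and is determined by, the circle configuration.** Almost surely the labelled vector lies in $D$, because $Z^N_{b+1}=Z^N_{-a}+N$, and its reduction mod $N$ is the rescaled circle configuration. Conversely, let $z\in D$. Its coordinates are $N$ distinct points mod $N$. The sequence $z_{-a}<\dots<z_b<z_{-a}+N<\cdots$, continued periodically, enumerates their lift increasingly, and its last negative point is $z_{-1}$. So $z$ is exactly the labelled block of that lift. Hence $z\mapsto\{z_p\bmod N\}$ is a bijection from $D$ onto the sets of $N$ distinct points of $\mathbb R/N\mathbb Z$.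

**Step 2: the density.** By Step 1, the $N$-tuples of distinct points in $(\mathbb R/N\mathbb Z)^N$ are partitioned into the $N!$ coordinate permutations of the image of $D$. Reduction mod $N$ is injective on $D$ and locally measure preserving. Therefore the density of the labelled block at $z\in D$ is $N!$ times the symmetric density of the rescaled angles. Since $|e^{2\pi iz_p/N}-e^{2\pi iz_q/N}|=2\sin(\pi(z_q-z_p)/N)$ for $z\in D$, $p<q$, this is (5).

**Step 3: log-concavity.** $D$ is given by linear inequalities, so it is convex. On $D$ we have $0<\pi(z_q-z_p)/N<\pi$ for $p<q$, and $\log\sin$ is concave on $(0,\pi)$. So $\log F_N$ is a sum of concave functions of linear forms on $D$. The constraint $z_b<z_{-a}+N$ is what keeps the arguments inside $(0,\pi)$. $\square$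

$D$ is bounded, since $z_{-a}>z_b-N\ge-N$ and $z_b<z_{-a}+N<N$.

Given $i_1<\dots<i_k$ and $N$ large, take $a=\max(1,-i_1)$ and $b=N-1-a\ge\max(0,i_k)$. The vector $(Z^N_{i_1},\dots,Z^N_{i_k})$ is a sub-vector of the block, so by Lemma 1.2 it has a log-concave density. The finite model is settled, and $N\to\infty$ remains.

## 4. What survives a weak limit

We will know weak convergence of laws only, not pointwise convergence of densities. A weak limit of log-concave densities may have no density: the uniform law on $[0,1/N]$ tends to $\delta_0$. If the limit has a density, however, log-concavity survives. The reason is that the mass of a ball is itself a log-concave function of the center, and ball masses converge. We prove a version with weights $w_N$. For Theorem 2.1 the weights are $1$; they are used in Section 11.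

**Lemma 4.1.** Let $W\subset\mathbb R^k$ be open and convex, and let $W_N\uparrow W$ be open convex sets. Let $\mu_N$ be probability measures with density $w_Nh_N$ on $W$, where $h_N\ge0$ is log-concave, locally integrable and zero off $W_N$, and $w_N>0$ is continuous on $W_N$. Assume $w_N\to w$ uniformly on compact subsets of $W$, with $w>0$ continuous. If $\mu_N\to\mu$ weakly and $\mu$ has a density $f$, then $f=wh$ a.e. on $W$ with $h:W\to[0,\infty)$ log-concave. One may take
$$h(x)=\liminf_{r\to0}\frac{\nu(B(x,r))}{|B_r|},\qquad \nu=w^{-1}\mu|_W,$$
where $B(x,r)$ is the open ball and $|B_r|$ its volume.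

*Proof.* **Step 1: ball masses at finite $N$.** Put $\nu_N=h_N\,dx$. Then $\nu_N(B(x,r))=(h_N*1_{B(0,r)})(x)$ is log-concave in $x$ by Fact 1.1.

**Step 2: ball masses converge.** Let $x,y\in W$, $\lambda\in(0,1)$, $z=\lambda x+(1-\lambda)y$, and let $r$ be so small that $\overline{B(x,r)},\overline{B(y,r)}\subset W$. Then $\overline{B(z,r)}=\lambda\overline{B(x,r)}+(1-\lambda)\overline{B(y,r)}\subset W$ by convexity. Let $B$ be any of the three balls. By compactness $\overline B\subset W_N$ for large $N$, and $w_N^{-1}\to w^{-1}$ uniformly on $\overline B$, because $w$ is bounded below there. Since $\mu$ has a density, $\mu(\partial B)=0$, so $\int_Bw^{-1}d\mu_N\to\int_Bw^{-1}d\mu$ (the function $w^{-1}1_B$ is bounded and $\mu$-a.e. continuous). Hence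
$$\nu_N(B)=\int_Bw_N^{-1}\,d\mu_N\ \longrightarrow\ \nu(B),$$
and Step 1 gives $\nu(B(z,r))\ge\nu(B(x,r))^\lambda\,\nu(B(y,r))^{1-\lambda}$.

**Step 3: shrink the balls.** Divide by $|B_r|$ and let $r\to0$ along the liminf. The liminf of a product is at least the product of the liminfs when these are positive, so $h$ satisfies (2) on $W$, with values in $[0,\infty]$. The measure $\nu$ is locally finite on $W$ with density $f/w$, so Lebesgue differentiation gives $h=f/w$ a.e. on $W$.

**Step 4: finiteness.** If $\nu=0$ then $h=0$. Otherwise $h=f/w$ is finite a.e. and positive on a set of positive measure, and Lemma 1.2 gives $h<\infty$ everywhere. $\square$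

## 5. From the ring to the line: proof of Theorem 2.1

Let $\beta=2$. We already know that the limit law $\mu$ has a density (Section 2) and that the finite-$N$ laws $\mu_N$ of $(Z^N_{i_1},\dots,Z^N_{i_k})$ have log-concave densities (Section 3). It remains to show $\mu_N\to\mu$ weakly.

**Step 1: the correlation functions of $X^N$.** The purpose is to see that they converge. Put $e_l(x)=N^{-1/2}e^{2\pi ilx/N}$ for $0\le l\le N-1$, which are orthonormal in $L^2[0,N)$, and $k_N(x,y)=\sum_le_l(x)\overline{e_l(y)}$. By Vandermonde's formula the joint density of the rescaled angles in $[0,N)$ is a constant times $|\det(e_l(x_j))|^2=\det(k_N(x_i,x_j))_{i,j\le N}$. We have $\int_0^Nk_N(x,x)dx=N$ and $\int_0^Nk_N(x,u)k_N(u,y)du=k_N(x,y)$. Integrate $\det(k_N(x_i,x_j))_{i,j\le n}$ over $x_n$, permutation by permutation. If $n$ is a fixed point we get the factor $N$. If not, $n$ is spliced out of its cycle, which changes the sign, and each permutation of $n-1$ symbols arises in $n-1$ ways. So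
$$\int_0^N\det(k_N(x_i,x_j))_{i,j\le n}\,dx_n=(N-n+1)\det(k_N(x_i,x_j))_{i,j\le n-1}.$$
Repeating this, the total integral is $N!$ and the $n$-th correlation function is $\frac{N!}{(N-n)!}\cdot\frac{(N-n)!}{N!}\det(k_N)_{n\times n}=\det(k_N(x_i,x_j))_{i,j\le n}$. If $N>2R$, the interval $[-R,R]$ maps injectively to the ring, so there $X^N$ is determinantal with the $N$-periodic kernel $k_N(x,y)=\frac1N\sum_{l=0}^{N-1}e^{2\pi il(x-y)/N}$. Summing the geometric series and dropping the factor $e^{i\pi(N-1)(x-y)/N}$, which cancels in every determinant, we get the kernel
$$K_N(x,y)=\frac{\sin\pi(x-y)}{N\sin(\pi(x-y)/N)}=K(x,y)\cdot\frac{\pi(x-y)/N}{\sin(\pi(x-y)/N)} .\tag{6}$$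
It is positive semidefinite with unit diagonal and converges to $K$ uniformly on compacts. So the correlation functions $\rho^N_k$ satisfy $0\le\rho_k^N\le1$ (Hadamard) and $\rho^N_k\to\rho_k$ locally uniformly.

**Step 2: joint counts converge in law.** Let $I_1,\dots,I_m$ be disjoint bounded intervals, $u\in[0,1]^m$, and $\phi=\sum_lu_l1_{I_l}$. Expanding $\prod_x(1-\phi(x))$ over the points and using (3),
$$E\prod_l(1-u_l)^{\#(X^N\cap I_l)}=\sum_{k\ge0}\frac{(-1)^k}{k!}\int\prod_j\phi(x_j)\,\rho_k^N(x)\,dx .\tag{7}$$
The $k$-th term is at most $(\sum_l|I_l|)^k/k!$ in absolute value, which also justifies the exchange of sum and expectation. The same formula holds for the sine process with $\rho_k$. By dominated convergence the right side of (7) tends to its analogue for the sine process. The left sides are probability generating functions on $[0,1]^m$, so by the continuity theorem the joint counts in $I_1,\dots,I_m$ converge in law. Counts in overlapping intervals are sums of counts in disjoint ones, so they converge jointly too.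

**Step 3: from counts to labels.** For the sine process and for $X^N$ alike, the labels are read off from counts:

* if $i\ge0$: $\{Z_i\le t\}=\{\#[0,t]\ge i+1\}$ for $t\ge0$, and it is empty for $t<0$;
* if $i<0$: $\{Z_i\le t\}=\{\#(t,0)\le-i-1\}$ for $t<0$, and it is the sure event for $t\ge0$.

So by Step 2 the joint distribution functions of $(Z^N_{i_1},\dots,Z^N_{i_k})$ converge pointwise to that of $(Z_{i_1},\dots,Z_{i_k})$, which gives $\mu_N\to\mu$ weakly.

**Step 4: conclusion.** Lemma 4.1 with $W=W_N=\mathbb R^k$ and $w_N=w=1$ shows that the density of $\mu$ has a log-concave version. This proves Theorem 2.1. $\blacksquare$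

## 6. All $\beta>0$, Palm measures, and a Vandermonde factor

Sections 3 and 4 never used $\beta=2$. What fails for other $\beta$ is Sections 2 and 5: there is no determinant, so we lose both the bound $\rho_k\le1$, which gave the limit a density, and the convergence of labels.

**Definition.** We say $X^N\to X$ in law if $\sum_{x\in X^N}\phi(x)\to\sum_{x\in X}\phi(x)$ in law for every continuous compactly supported $\phi$. $\mathrm{Sine}_\beta$ is the limit in law of the unrolled circular $\beta$-ensemble $X^N$ of Section 3.

The limit exists by Killip–Stoiciu (Duke Math. J. 146 (2009)). It agrees with the Brownian-carousel process of Valkó–Virág by Nakano (J. Stat. Phys. 156 (2014)) and Valkó–Virág (Invent. Math. 209 (2017)). We only use that the limit exists, hence is unique. Its intensity is $1$; this will come out again in Section 10. For $\beta=2$ it is the sine process: approximate $\phi$, supported in $[-R,R]$, by a step function within $\varepsilon$; the sums then differ by at most $2R\varepsilon$ in mean, and step functions are covered by Step 2 of Section 5.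

**Definition.** Let $X$ be a simple stationary point process on $\mathbb R$ with intensity $c\in(0,\infty)$. Its *Palm measure* $P^0$, with expectation $E^0$, is the probability measure on configurations having a point at $0$ for which the refined Campbell formula holds: for measurable $\Psi\ge0$,
$$E\sum_{x\in X}\Psi(x,X-x)=c\int_{\mathbb R}dx\ E^0\,\Psi(x,X).\tag{8}$$
It describes $X$ seen from a typical point. Under $P^0$ we write $S_0=0$ and $0<S_1<S_2<\cdots$ for the successive points to the right. If $X$ has infinitely many points on each side a.s., then so does $P^0$: apply (8) with $\Psi$ the indicator of "$x\in[0,1]$, finitely many points on one side".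

For the Poisson process, $P^0$ is the law of $X\cup\{0\}$, so a Palm gap has density $e^{-x}$. The gap $Z_0-Z_{-1}$ that contains the origin is a sum of two independent exponentials and has density $xe^{-x}$. It is the Palm gap density biased by the length $x$. This size bias will appear in every formula below.

**Theorem 6.1.** Let $\beta>0$.

(a) For $\mathrm{Sine}_\beta$ and $i_1<\dots<i_k$, $(Z_{i_1},\dots,Z_{i_k})$ has a density supported on $\{s_1<\dots<s_k\}$ of the form
$$f(s)=\prod_{1\le p<q\le k}(s_q-s_p)^\beta\;h(s),\qquad h\ \text{log-concave}.$$
In particular $f$ is log-concave, and $\log f$ is strictly concave along every segment in $\{f>0,\ s_1<\dots<s_k\}$ not parallel to $(1,\dots,1)$.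

(b) Under the Palm measure, for $0=j_0<j_1<\dots<j_k$ the vector $(S_{j_1},\dots,S_{j_k})$ has a density $\prod_{0\le p<q\le k}(s_q-s_p)^\beta\,h(s)$ on $0=s_0<s_1<\dots<s_k$, with $h$ log-concave. In particular all vectors of consecutive gaps have log-concave joint densities.

The proof occupies Sections 7 to 11. Since the origin biases the gap around it, we pass to the gaps themselves, which are exchanged by rotation. Their relative entropy with respect to independent exponentials turns out to be of order $N$, that is, of order $1$ per gap, and this bound yields a density in the limit.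

## 7. Gaps on the ring and cyclic invariance

**Step 1: the density in gap coordinates.** Let $x_1,\dots,x_{N-1}$ be the successive gaps of a block $z_{-a}<\dots<z_b$ with $a+b+1=N$, and let $x_*=z_0-z_{-1}$, which is $x_a$. Dyson's integral (Gunson, Wilson, Good) is
$$M_N(\beta):=\int_{[0,2\pi)^N}\prod_{p<q}|e^{i\theta_p}-e^{i\theta_q}|^\beta\,\frac{d\theta}{(2\pi)^N}=\frac{\Gamma(1+\beta N/2)}{\Gamma(1+\beta/2)^N}.$$
The rescaled angles on the ring of length $N$ then have density $\frac1{N^NM_N}\prod|\cdot|^\beta$, and multiplying by $N!$ as in Lemma 3.1,
$$F_N(z)=G_N(\text{gaps})\,1\{z_{-1}<0\le z_0\},\qquad G_N(x)=\frac{N!}{N^NM_N}\,\Delta^\beta,\quad \Delta=\prod_{1\le i\le j\le N-1}2\sin\frac{\pi(x_i+\dots+x_j)}N ,\tag{9}$$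
where $G_N$ lives on $x_i>0$, $\sum_{i<N}x_i<N$. It is log-concave, as in Lemma 3.1.

**Step 2: invariance under rotation.** Put $x_N=N-\sum_{i<N}x_i$, the gap that closes the ring. $\Delta$ is the product of all chord lengths, so $G_N$ is invariant under cyclic shifts of $(x_1,\dots,x_N)$. So is Lebesgue measure $dx_1\cdots dx_{N-1}$ on $\{\sum_{i\le N}x_i=N\}$, since a permutation of $x_1,\dots,x_N$ acts there with determinant $\pm1$.

**Step 3: removing the size bias.** Let $\Phi\ge0$ be a cyclically invariant function of the gaps. Use the coordinates $(z_{-1},x)$, which have unit Jacobian. By (9), $z_{-1}$ ranges over $[-x_*,0)$, so $\int F_N\Phi\,dz=\int G_N\,x_*\,\Phi\,dx$. By Step 2, $\int G_Nx_i\Phi\,dx$ is the same for all $i\le N$, and the sum over $i$ is $N\int G_N\Phi\,dx$. Hence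
$$\int F_N\Phi\,dz=\int G_N\Phi\,dx .\tag{10}$$
With $\Phi=1$ we see that $G_N$ is a probability density. By cyclic invariance each gap has $G_N$-mean $1$. For $N=2$, $\beta=2$: $M_2=2$ and $G_2(x)=\frac{2}{4\cdot2}\,4\sin^2\frac{\pi x}2=\sin^2\frac{\pi x}2$ on $(0,2)$, in agreement with Section 3.

**Step 4: blocks of fixed size.** For $k\le N-1$ let $G^{(k)}_N$ be the law (and density) of $k$ consecutive gaps under $G_N$. By cyclic invariance it does not depend on their position. Let $a\ge1$, $b\ge0$ and $N>a+b$. Extend $\{-a,\dots,b\}$ to a block of $N$ labels and integrate the outer gaps out of (9) in the coordinates $(z_{-1},x)$. The indicator does not involve them, so $(Z^N_{-a},\dots,Z^N_b)$ has density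
$$G_N^{(a+b)}(\text{gaps})\,1\{z_{-1}<0\le z_0\}.\tag{11}$$

## 8. An entropy of order $N$

For probability measures, $\mathrm{Ent}(P|Q)=\int\log\frac{dP}{dQ}\,dP$ if $P\ll Q$ and $+\infty$ otherwise. It is nonnegative. With $\gamma$ the standard exponential law, the example of Section 4 has entropy $\mathrm{Ent}(\mathrm{Unif}[0,\tfrac1N]\,|\,\gamma)=\log N+\frac1{2N}\to\infty$. A bounded entropy rules out such a collapse, because of the second of two facts.

*Superadditivity.* If $Q=Q_1\otimes\dots\otimes Q_m$ and $P$ has marginals $P_i$ on the corresponding blocks of coordinates, then $\mathrm{Ent}(P|Q)\ge\sum_i\mathrm{Ent}(P_i|Q_i)$. We may assume $P\ll Q$, with density $p$; let $p_i=dP_i/dQ_i$. Since $P(p_i=0)=0$, we have $P\ll\bigotimes P_i$ and, $P$-a.s., $\log p=\log\frac{p}{\prod p_i}+\sum_i\log p_i$. Each term on the right is the logarithm of a density $q=dP'/dR$ evaluated under the corresponding $P'$, so its negative part is integrable: $\int q(\log q)^-dR\le1/e$. Taking expectations, $\mathrm{Ent}(P|Q)=\mathrm{Ent}(P|\bigotimes P_i)+\sum_i\mathrm{Ent}(P_i|Q_i)$.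

*Lower semicontinuity.* By the Donsker–Varadhan formula, $\mathrm{Ent}(P|Q)=\sup_g\big(\int g\,dP-\log\int e^g\,dQ\big)$ over bounded continuous $g$. A supremum of weakly continuous functions of $P$ is lower semicontinuous under weak convergence.

**Step 1: the mean of $\log\Delta$.** By (9) and $\int G_N=1$, $\int\Delta^\beta dx=\frac{N^N}{N!}M_N(\beta)$ for every $\beta>0$. The domain and $\Delta$ are bounded, and $t^\beta|\log t|$ is bounded for bounded $t>0$, locally uniformly in $\beta>0$, so we may differentiate under the integral. This gives $E\log\Delta=\partial_\beta\log M_N$ under $G_N$.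

**Step 2: the entropy of all gaps.** The density of $\gamma^{\otimes(N-1)}$ is $e^{-\sum x_i}$, and each gap has mean $1$. So, using $N!\le N^N$,
$$\mathrm{Ent}(G_N|\gamma^{\otimes(N-1)})=E\log G_N+(N-1)\le\beta\,\partial_\beta\log M_N-\log M_N+N-1 .$$
With $\psi=\Gamma'/\Gamma$ and $\varphi(y)=y\psi(1+y)-\log\Gamma(1+y)$, inserting Dyson's formula turns the right side into $\varphi(\frac{\beta N}2)-N\varphi(\frac\beta2)+N-1$. Now $\varphi(0)=0$ and, for $y>0$,
$$0\le\varphi'(y)=y\psi'(1+y)=\sum_{n\ge1}\frac{y}{(n+y)^2}\le y\int_0^\infty\frac{dt}{(t+y)^2}=1 .$$
Hence $0\le\varphi(y)\le y$, and the entropy is at most $\frac{\beta N}2+N-1\le(1+\frac\beta2)N$.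

**Step 3: the entropy of $k$ gaps.** Among the $N-1$ coordinates there are $\lfloor(N-1)/k\rfloor$ disjoint blocks of $k$ consecutive gaps, all with law $G_N^{(k)}$. Superadditivity (the leftover coordinates contribute at least $0$) gives, for $k\le N-1$,
$$\mathrm{Ent}(G_N^{(k)}|\gamma^{\otimes k})\le\Big(1+\frac\beta2\Big)\frac{N}{\lfloor(N-1)/k\rfloor}.\tag{12}$$
The right side tends to $(1+\frac\beta2)k$.

## 9. Convergence of gaps and of labelled points

**Step 1: uniform tails.** We need tightness and uniform integrability of one gap, because of the factor $x_*$ in the size bias. By Lemma 1.2, $G_N^{(1)}$ is a log-concave density, so its survival function $S(t)=G_N^{(1)}((t,\infty))$, a convolution of it with the indicator of a half-line, is log-concave. Also $S(0)=1$, and $S(2)\le\frac12$ by Markov's inequality. If $S(2m)>0$, then (2) between $0$ and $2m$ gives $S(2)\ge S(2m)^{1/m}$. So $S(2m)\le2^{-m}$ for all $m$ and all $N$. Hence a gap is uniformly integrable in $N$, and each family $(G_N^{(k)})_N$ is tight.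

**Step 2: subsequential limits have densities.** From any subsequence extract a further one along which $G_N^{(k)}\to G^{(k)}$ weakly for all $k$. By (12) and lower semicontinuity, $\mathrm{Ent}(G^{(k)}|\gamma^{\otimes k})\le(1+\frac\beta2)k<\infty$. So $G^{(k)}\ll\gamma^{\otimes k}$: it has a density on $(0,\infty)^k$, also written $G^{(k)}$.

**Step 3: blocks of labels converge.** Let $\Phi$ be bounded and continuous on $\mathbb R^{a+b+1}$, and let $z(x,t)$ be the block with gaps $x$ and $z_{-1}=-t$. By (11),
$$E\,\Phi(Z^N_{-a},\dots,Z^N_b)=E_{G_N^{(a+b)}}\Big[\int_0^{x_*}\Phi(z(x,t))\,dt\Big].$$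
The bracket is continuous in $x$ and bounded by $\|\Phi\|_\infty x_*$, so by weak convergence and uniform integrability this tends to the same expression with $G^{(a+b)}$. Thus $(Z^N_{-a},\dots,Z^N_b)$ converges in law to the law with density
$$G^{(a+b)}(\text{gaps})\,1\{z_{-1}<0\le z_0\},\tag{13}$$
which has mass $1$ (take $\Phi=1$). The limits for different blocks are consistent, being limits of consistent families, so by Kolmogorov's theorem they are the block laws of one sequence $(Z_i)_{i\in\mathbb Z}$. By (13) it is a.s. strictly increasing with $Z_{-1}<0\le Z_0$.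

**Step 4: the limit sequence is $\mathrm{Sine}_\beta$ with its labels.** The circular ensemble is rotation invariant with $N$ points on a ring of length $N$, so $X^N$ is stationary with intensity $1$. By Markov's inequality
$$P(Z^N_n\le R)=P(\#[0,R]\ge n+1)\le\frac R{n+1},\qquad P(Z^N_{-n}\ge-R)=P(\#[-R,0)\ge n)\le\frac Rn .$$
The first bound with $<R$ and the second with $>-R$ concern open sets, so they pass to the limit. Hence $Z_{\pm n}\to\pm\infty$ a.s. Let $\phi$ be continuous and supported in $[-R,R]$. Then $\phi$ vanishes at $\pm R$, so the sums $\sum_i\phi(Z^N_i)$ and $\sum_i\phi(Z_i)$ depend only on the labels $|i|\le n$, off events of probability at most $\frac R{n+2}+\frac R{n+1}$. The truncated sums converge in law by Step 3. Letting $n\to\infty$, $\sum_i\phi(Z^N_i)\to\sum_i\phi(Z_i)$ in law. So $X^N\to\{Z_i\}$ in law along our subsequence, and by uniqueness of the limit $\{Z_i\}$ is $\mathrm{Sine}_\beta$. Since the sequence is increasing, unbounded in both directions and satisfies $Z_{-1}<0\le Z_0$, the $Z_i$ are its labelled points.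

**Step 5: the full sequence converges.** The law of $(Z_i)$ is now that of the labelled points of $\mathrm{Sine}_\beta$, whatever the subsequence. By (13), $x_*G^{(a+b)}$ is the density of the gaps of $(Z_{-a},\dots,Z_b)$, and $x_*>0$, so $G^{(a+b)}$ does not depend on the subsequence either. Every subsequence has a further one with the same limit, so the block laws and the $G_N^{(k)}$ converge along the full sequence.

## 10. The Palm gaps of $\mathrm{Sine}_\beta$

**Step 1: Campbell's formula for blocks.** Let $X$ be simple and stationary with intensity $c\in(0,\infty)$ and infinitely many points on each side a.s. Let $\xi=S_1$ be the gap following the typical point. Exactly one point $x$ of $X$ satisfies $x<0\le(\text{next point})$, namely $x=Z_{-1}$. Applying (8) to the sum over this single point,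
$$E\,\Phi(Z_{-a},\dots,Z_b)=c\int dx\ E^0\big[1\{x<0\le x+\xi\}\,\Phi(\text{block with }z_{-1}=x)\big]\qquad(\Phi\ge0),\tag{14}$$
where the block is formed with the Palm gaps: its $a$-th gap is $\xi$. If $\Phi=1_A(\text{gaps})$, integrating over $x\in[-\xi,0)$ gives
$$P(\text{gaps of }(Z_{-a},\dots,Z_b)\in A)=c\,E^0[\xi\,1_A(\text{gaps})].\tag{15}$$

**Step 2: comparison with the limit.** $\mathrm{Sine}_\beta$ is stationary, as a limit of the stationary $X^N$. Its intensity $c$ is positive, since there are points, and $c\le1$, since for $\phi\ge0$ weak convergence gives $E\sum_i\phi(Z_i)\le\liminf_NE\sum_i\phi(Z^N_i)=\int\phi$. By (13) the left side of (15) is $\int_Ax_*G^{(a+b)}dx$. If $\Pi$ is the Palm law of the $a+b$ gaps, then $c\,x_*\,\Pi(dx)=x_*G^{(a+b)}(x)\,dx$ on $(0,\infty)^{a+b}$. Dividing by $x_*>0$, $c\,\Pi=G^{(a+b)}$. Comparing total masses, $c=1$. So $\mathrm{Sine}_\beta$ has intensity $1$, and the Palm law of $a+b$ consecutive gaps, of which the $a$-th is $\xi$, is $G^{(a+b)}$. Taking $a=1$, $b=k-1$: $(S_1,S_2-S_1,\dots,S_k-S_{k-1})$ has law $G^{(k)}$ under $P^0$.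

## 11. Splitting off the Vandermonde factor

We now prove Theorem 6.1. The idea is to pull out of the finite-$N$ density the factors belonging to the labels we keep, *before* applying Prékopa's theorem to the rest. Here Lemma 4.1 is needed with weights.

**Step 1: part (a).** Let $I=\{i_1<\dots<i_k\}$, and take a block of $N$ labels containing $I\cup\{-1,0\}$. Write $z_I=(z_{i_1},\dots,z_{i_k})$ and $F_N(z)=w_N(z_I)\,Q_N(z)$ with
$$w_N(s)=\prod_{1\le p<q\le k}\Big(\frac N\pi\sin\frac{\pi(s_q-s_p)}N\Big)^\beta .$$
Then $Q_N$ is a constant times $1_D$ times the product of $\sin^\beta(\pi(z_q-z_p)/N)$ over the pairs not both in $I$. As in Lemma 3.1 it is log-concave, and it is bounded on the bounded set $D$. So $h_N(s)=\int Q_N$, the integral over the coordinates outside $I$, is bounded, and log-concave by Fact 1.1. The law of $(Z^N_{i_1},\dots,Z^N_{i_k})$ has density $w_Nh_N$, with $h_N$ vanishing off the open convex set $W_N=\{s_1<\dots<s_k<s_1+N\}$, on which $w_N$ is positive and continuous. As $N\to\infty$, $W_N\uparrow W=\{s_1<\dots<s_k\}$ and $w_N\to w=\prod_{p<q}(s_q-s_p)^\beta$ uniformly on compact subsets of $W$. By Section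 9 these laws converge weakly to the law of $(Z_{i_1},\dots,Z_{i_k})$, which has a density, as a marginal of (13), and gives $W$ mass $1$. Lemma 4.1 yields $f=wh$ with $h$ log-concave.

**Step 2: concavity of $\log f$.** Each $\log(s_q-s_p)$ is concave on $W$, so $f=wh$ is log-concave. Take a segment in $\{f>0\}\cap W$ not parallel to $(1,\dots,1)$. Along it some difference $s_q-s_p$ varies, and $\log(s_q-s_p)$ is strictly concave there. The other terms of $\log f$, including the finite function $\log h$, are concave. So $\log f$ is strictly concave along the segment.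

**Step 3: part (b).** Put $y_0=0$ and $y_i=x_1+\dots+x_i$, a change of variables with unit Jacobian. Then $G_N$ becomes a constant times $\prod_{0\le p<q\le N-1}\sin^\beta(\pi(y_q-y_p)/N)$ on the bounded convex set $\{0<y_1<\dots<y_{N-1}<N\}$. Factor out the pairs with both indices in $\{j_0,\dots,j_k\}$:
$$w_N(s)=\prod_{0\le p<q\le k}\Big(\frac N\pi\sin\frac{\pi(s_q-s_p)}N\Big)^\beta,\qquad s_0=0 .$$
The remaining factor is log-concave and bounded, so integrating out the other $y$'s gives a bounded log-concave $h_N$, zero off $W_N=\{0<s_1<\dots<s_k<N\}$. Thus $(y_{j_1},\dots,y_{j_k})$ has density $w_Nh_N$ under $G_N$. This is a linear function of the first $j_k$ gaps, so its law converges weakly to the corresponding law under $G^{(j_k)}$, which by Section 10 is the Palm law of $(S_{j_1},\dots,S_{j_k})$. That law has a density and gives $W=\{0<s_1<\dots<s_k\}$ mass $1$. Since $w_N\to\prod_{0\le p<q\le k}(s_q-s_p)^\beta$ uniformly on compact subsets of $W$, Lemma 4.1 gives the claimed form.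

**Step 4: consecutive gaps.** With $j_i=i$, the density of $(S_1,\dots,S_k)$ is log-concave, being a product of log-concave functions on $W$. Passing to gaps is linear with unit Jacobian, so $G^{(k)}$ is log-concave. Any vector of consecutive Palm gaps is a sub-vector of a consecutive vector containing $\xi$, whose law is some $G^{(n)}$, so its density is log-concave by Lemma 1.2. This proves Theorem 6.1. $\blacksquare$

## 12. For $\beta=2$ the exponent cannot be raised

**Proposition 12.1.** For the sine process, the density $f$ of $(Z_0,Z_1)$ is not of the form $(s_2-s_1)^\alpha h(s)$ on $\{s_1<s_2\}$ with $h$ log-concave, for any $\alpha>2$.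

*Proof.* **Step 1: a lower bound for $f$ near the diagonal.** We truncate the alternating series (4) after two terms. Let $A\subset T:=\{0<s_1<s_2<\frac12\}$ be Borel. Then
$$1\{(Z_0,Z_1)\in A\}\ \ge\sum_{(x,y)\in A}\big(1-\#\{\text{other points in }[0,y]\}\big),$$
the sum being over pairs of points of the process. Indeed, a pair other than $(Z_0,Z_1)$ has at least one other point in $[0,y]$ and contributes at most $0$, while $(Z_0,Z_1)$ contributes $1$ if it lies in $A$. Take expectations. By Fischer's inequality for positive semidefinite matrices, $\rho_3(x,y,u)\le\rho_2(x,y)\rho_1(u)=\rho_2(x,y)$. Hence $f(s)\ge\rho_2(s_1,s_2)(1-s_2)\ge\frac12\rho_2(s_1,s_2)$ a.e. on $T$.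

**Step 2: the order of vanishing.** We have $\rho_2=1-K^2$. Since $\frac{\sin x}x=1-\frac{x^2}6+O(x^4)$, the quotient $(1-K^2)/(s_2-s_1)^2$ extends continuously by $\frac{\pi^2}3$ to $s_2-s_1=0$, and it is positive on $(0,\frac12]$ because $|K|<1$ off the diagonal. So $\rho_2\ge c\,(s_2-s_1)^2$ on $T$ for some $c>0$.

**Step 3: contradiction.** Suppose $f=(s_2-s_1)^\alpha h$ with $\alpha>2$ and $h$ log-concave. Then $h\ge\frac c2(s_2-s_1)^{2-\alpha}$ a.e. on $T$. So the convex set $\{h>0\}$ contains almost every point of the open set $T$. It then contains $T$: around a given point of $T$ take a small triangle in $T$ with this point in its interior and move the vertices slightly into $\{h>0\}$. Hence $\log h$ is a finite concave function on $T$, therefore continuous, and the bound holds everywhere in $T$. Now put $s_1=\frac14$, $s_2=\frac14+t$. The function $t\mapsto\log h(\frac14,\frac14+t)$ is concave on $(0,\frac14)$ and tends to $+\infty$ as $t\to0$. But a concave function on a bounded interval lies below a supporting line, so it is bounded above. $\square$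

## 13. Log-concavity read off from the Palm gaps

For stationary processes, formula (14) alone links the two kinds of log-concavity seen in Theorem 6.1.

**Proposition 13.1.** Let $X$ be a simple stationary point process on $\mathbb R$ of intensity $1$ with infinitely many points on each side of $0$ a.s. The following are equivalent:

(A) every $(Z_{i_1},\dots,Z_{i_k})$ has a log-concave density;

(B) under the Palm measure every vector of consecutive gaps has a log-concave joint density.

As an example, let $X$ be a stationary renewal process whose Palm gaps are independent with density $g$ of mean $1$. A product $\prod_jg(x_j)$ is log-concave if $g$ is, and (B) for one gap says that $g$ is log-concave. So such an $X$ satisfies (A) exactly when $g$ has a log-concave version.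

*Proof.* **Step 1: (B) implies (A).** Let $g$ be the log-concave density of the $a+b$ Palm gaps in (14). Writing out (14) with $c=1$, $(Z_{-a},\dots,Z_b)$ has density $g(\text{gaps})\,1\{z_{-1}<0\le z_0\}$, which is log-concave. Every $(Z_{i_1},\dots,Z_{i_k})$ is a sub-vector of such a block, so Lemma 1.2 gives (A).

**Step 2: under (A), the Palm gaps have a density.** Fix $a\ge1$, $b\ge0$ and $n=a+b$. By (A) the block $(Z_{-a},\dots,Z_b)$ has a density, so its gaps do. If $|A|=0$, then (15) gives $E^0[\xi1_A(\text{gaps})]=0$, and since $\xi>0$ the Palm law of the gaps gives $A$ mass $0$. Let $g$ be the Palm density of the $n$ gaps.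

**Step 3: removing the factor $\xi$.** By (15) the gaps of the block have density $\xi g$, where $\xi$ now stands for the $a$-th coordinate. Dividing by $\xi$ could destroy log-concavity, since $1/\xi$ is log-convex. Instead we look only at blocks whose point $z_{-1}$ is close to $0$. In the coordinates $(z_{-1},\text{gaps})$ the block density is, by (14), a.e. equal to $g(\text{gaps})1\{-\xi\le z_{-1}<0\}$, and by (A) it has a log-concave version. For $\varepsilon>0$ multiply this version by the indicator of the convex set $\{-\varepsilon<z_{-1}<0\}$ and integrate out $z_{-1}$. The result satisfies (2) by Fact 1.1 and is a.e. equal to $\min(\varepsilon,\xi)\,g$. It is integrable with positive integral, so Lemma 1.2 makes it finite. Dividing by $\varepsilon$,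
$$g_\varepsilon:=\min(1,\xi/\varepsilon)\,g\quad\text{has a log-concave version.}$$

**Step 4: letting $\varepsilon\downarrow0$.** To pass to the limit pointwise, and not only a.e., we choose canonical versions. Apply Lemma 4.1 to the constant sequence of laws $g_\varepsilon/\int g_\varepsilon$ with $W=W_N=\mathbb R^n$ and $w_N=w=1$. It shows that $\tilde g_\varepsilon(x)=\liminf_{r\to0}|B_r|^{-1}\int_{B(x,r)}g_\varepsilon$ is log-concave and equals $g_\varepsilon$ a.e. Along $\varepsilon=1/m$, $m\to\infty$, the functions $g_\varepsilon$ increase, so $\tilde g_\varepsilon$ increases at every point. Let $\tilde g\in[0,\infty]$ be the limit. If $\tilde g(x),\tilde g(y)>0$, then $\tilde g_{1/m}(x),\tilde g_{1/m}(y)>0$ for large $m$, and (2) passes to the limit, so $\tilde g$ satisfies (2). Since $\xi>0$, $g_{1/m}\uparrow g$ a.e., so $\tilde g=g$ a.e. In particular $\tilde g$ is finite a.e. and positive on a set of positive measure, and Lemma 1.2 shows that it is finite everywhere. So $g$ has the log-concave version $\tilde g$.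

**Step 5: all consecutive gap vectors.** Steps 2 to 4 cover every vector of consecutive Palm gaps that contains $\xi$, since $a\ge1$ and $b\ge0$ were arbitrary. Any other vector of consecutive gaps is a sub-vector of one of these, and Lemma 1.2 applies once more. $\square$
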